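\title{A $C^*$-extreme unital completely positive map on $\ell^\infty$ that is not a $*$-homomorphism}

\begin{abstract}
We show that for every infinite-dimensional separable Hilbert space $\mathcal H$ there is a $C^*$-extreme unital completely positive map $\ell^\infty\to\mathcal B(\mathcal H)$ that is not a $*$-homomorphism. The map extends the Toeplitz map $g\mapsto T_g$ from $C[0,1]$ to $\ell^\infty$ through a $*$-homomorphism $\ell^\infty\to L^\infty[0,1]$, and it vanishes on $c_0$. More generally, for a nonempty compact Hausdorff space $X$ and a nonzero separable $\mathcal H$, a $C^*$-extreme map $C(X)\to\mathcal B(\mathcal H)$ that is not a $*$-homomorphism exists if and only if $X$ is not scattered and $\dim\mathcal H=\infty$.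
\end{abstract}

\section{Introduction}\label{sec:intro}

Hilbert spaces are complex, inner products are linear in the first variable, and $*$-homomorphisms are unital. Let $\mathcal H$ be a separable Hilbert space, $\mathcal B(\mathcal H)$ the algebra of bounded operators on it, and $\mathcal A$ a unital $C^*$-algebra. A linear map $\phi:\mathcal A\to\mathcal B(\mathcal H)$ is \emph{completely positive} if $(\phi(a_{ij}))$ is positive for every positive matrix $(a_{ij})\in M_n(\mathcal A)$ and every $n$. A positive map on a commutative $C^*$-algebra, or into one, is automatically completely positive. We write $UCP_{\mathcal H}(\mathcal A)$ for the set of unital completely positive maps $\mathcal A\to\mathcal B(\mathcal H)$.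

For $\mathcal H=\mathbb C$ this set is the state space of $\mathcal A$. For general $\mathcal H$ it is closed under combinations with operator coefficients: if $\phi_i\in UCP_{\mathcal H}(\mathcal A)$ and $\sum_{i=1}^nT_i^*T_i=I$, then $\sum_iT_i^*\phi_i(\cdot)T_i$ is again unital and completely positive. The corresponding notion of extreme point is the following one, in the sense of Farenick and Morenz.

\begin{definition}\label{def:extreme}
A map $\phi\in UCP_{\mathcal H}(\mathcal A)$ is \emph{$C^*$-extreme} if, whenever
\[
\phi(\cdot)=\sum_{i=1}^nT_i^*\phi_i(\cdot)T_i,\qquad \phi_i\in UCP_{\mathcal H}(\mathcal A),\quad T_i\in\mathcal B(\mathcal H)\text{ invertible},\quad \sum_{i=1}^nT_i^*T_i=I,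
\]
there are unitaries $U_i\in\mathcal B(\mathcal H)$ with $\phi_i(\cdot)=U_i^*\phi(\cdot)U_i$ for all $i$.
\end{definition}

Invertibility of $T_i$ replaces the requirement that the weights of a convex combination be nonzero. Unitary equivalence is the most one can ask for, because $\phi=\frac12\phi+\frac12U^*\bigl(U\phi(\cdot)U^*\bigr)U$ for every unitary $U$. When $\mathcal H=\mathbb C$, the $T_i$ are nonzero scalars, conjugation by a unitary is trivial, and the $C^*$-extreme points are the extreme states. For $\mathcal A=C(X)$ these are the point evaluations, that is, the $*$-homomorphisms $C(X)\to\mathbb C$. For every $\mathcal A$ and $\mathcal H$, $*$-homomorphisms are $C^*$-extreme (Corollary~\ref{cor:hom}). So one asks for which commutative $\mathcal A$ there are no other $C^*$-extreme points.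

For the algebra $\ell^\infty=\ell^\infty(\mathbb N)$ of bounded complex sequences, what is known points to the answer ``there are none''. A \emph{normalized positive operator valued measure} (POVM) on $\mathbb N$ is a map $\mu$ from the subsets of $\mathbb N$ to the positive operators on $\mathcal H$ that is countably additive in the weak operator topology and has $\mu(\mathbb N)=I$. It is called $C^*$-extreme if it satisfies Definition~\ref{def:extreme} with normalized POVMs in place of unital completely positive maps. The following facts are known.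
\begin{enumerate}
\item[(a)] If $\mathcal A$ is commutative and $\phi\in UCP_{\mathcal H}(\mathcal A)$ has commutative range, then $\phi$ is $C^*$-extreme if and only if it is a $*$-homomorphism.
\item[(b)] Every $C^*$-extreme normalized POVM on $\mathbb N$ is projection valued.
\item[(c)] The assignment $\mu\mapsto\phi_\mu$, $\phi_\mu(f)=\sum_nf(n)\mu(\{n\})$ (weakly convergent sum), is a bijection from the normalized POVMs on $\mathbb N$ onto the normal maps in $UCP_{\mathcal H}(\ell^\infty)$, compatible with $C^*$-convex combinations and with unitary equivalence. Consequently every normal $C^*$-extreme point of $UCP_{\mathcal H}(\ell^\infty)$ is a $*$-homomorphism. General maps in $UCP_{\mathcal H}(\ell^\infty)$ correspond to finitely additive positive operator valued measures on $\mathbb N$.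
\end{enumerate}
Banerjee, Bhat and Kumar \cite{BBK} asked:
\begin{quote}
\emph{Are $C^*$-extreme unital completely positive maps on $\ell^\infty$ always $*$-homomorphisms?}
\end{quote}
The answer is no.

\begin{theorem}\label{thm:linfty}
For every infinite-dimensional separable Hilbert space $\mathcal H$, the set $UCP_{\mathcal H}(\ell^\infty)$ has a $C^*$-extreme point that is not a $*$-homomorphism.
\end{theorem}

The two features of this situation that matter are the dimension of $\mathcal H$ and one topological property of the spectrum of the algebra. A compact Hausdorff space is \emph{scattered} if every nonempty closed subset has a relatively isolated point. Finite spaces and the convergent sequence $\{0\}\cup\{1/n:n\ge1\}$ are scattered; the interval $[0,1]$ is not.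

\begin{theorem}\label{thm:sharp}
Let $X\neq\emptyset$ be a compact Hausdorff space and $\mathcal H\neq0$ a separable Hilbert space. Then $UCP_{\mathcal H}(C(X))$ has a $C^*$-extreme point that is not a $*$-homomorphism if and only if $X$ is not scattered and $\dim\mathcal H=\infty$.
\end{theorem}

\begin{corollary}\label{cor:linfty}
For a separable Hilbert space $\mathcal H\ne0$, all $C^*$-extreme points of $UCP_{\mathcal H}(\ell^\infty)$ are $*$-homomorphisms if and only if $\dim\mathcal H<\infty$.
\end{corollary}

Write $\phi=V^*\pi(\cdot)V$ with a representation $\pi$ and an isometry $V$ with range $L$. Section~\ref{sec:criterion} turns $C^*$-extremality into a factorization problem in the commutant $\pi(\mathcal A)'$: a positive operator $D$ has to be written as $Y^*Y$ with $YL=L$. For the Toeplitz map on the Hardy space $H^2$ this is the problem of writing a positive function as $|h|^2$ with $h$ and $1/h$ analytic, which can always be solved (Section~\ref{sec:toeplitz}). Section~\ref{sec:extension} carries the Toeplitz map over to $\ell^\infty$ and to $C(X)$ for non-scattered $X$. Sections~\ref{sec:finite}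 and~\ref{sec:scattered} show that nothing of the kind exists when $\dim\mathcal H<\infty$ or $X$ is scattered. Facts (a)--(c) serve only as background; the proofs do not depend on them.

\section{$C^*$-extremality as factorization in the commutant}\label{sec:criterion}

By Stinespring's theorem, every $\phi\in UCP_{\mathcal H}(\mathcal A)$ has the form $\phi(a)=V^*\pi(a)V$, where $\pi:\mathcal A\to\mathcal B(\mathcal K)$ is a $*$-homomorphism and $V:\mathcal H\to\mathcal K$ is an isometry; in particular $\|\phi(a)\|\le\|a\|$. One may take the dilation $(\pi,V)$ \emph{minimal}, meaning that the vectors $\pi(a)V\xi$ ($a\in\mathcal A$, $\xi\in\mathcal H$) span a dense subspace of $\mathcal K$. Arveson's Radon--Nikodym theorem \cite[Theorem~1.4.2]{Arveson} describes the maps dominated by $\phi$: if $(\pi,V)$ is minimal and both $\psi$ and $\phi-\psi$ are completely positive, then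
\[
\psi(a)=V^*D\pi(a)V\qquad(a\in\mathcal A)
\]
for some $D\in\pi(\mathcal A)'$ with $0\le D\le I$.

Each summand $T_i^*\phi_i(\cdot)T_i$ in Definition~\ref{def:extreme} is therefore given by some $D$, and $V^*DV=T_i^*T_i$ is invertible. The definition asks that this summand be of the form $G^*\phi(\cdot)G$ with $G$ invertible. The next lemma says what this means for $D$.

\begin{lemma}\label{lem:criterion}
Let $\phi\in UCP_{\mathcal H}(\mathcal A)$ have minimal dilation $(\pi,V)$ on $\mathcal K$, and put $L=V\mathcal H$.
\begin{enumerate}
\item[(i)] Suppose that every $D\in\pi(\mathcal A)'$ with $0\le D\le I$ and $V^*DV$ invertible can be written as $D=Y^*Y$ with $Y\in\pi(\mathcal A)'$ and $YL=L$. Then $\phi$ is $C^*$-extreme.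
\item[(ii)] Suppose that $\phi$ is $C^*$-extreme. Then for every positive invertible $R\in\pi(\mathcal A)'$ there is a unitary $W\in\pi(\mathcal A)'$ with $WRL=L$.
\end{enumerate}
\end{lemma}

Part (ii) is the converse of (i) for invertible $D$: with $D=R^2$ and $Y=WR$ we have $D=Y^*Y$ and $YL=L$.

\begin{proof}
(i) Let $\phi=\sum_jT_j^*\phi_j(\cdot)T_j$ be as in Definition~\ref{def:extreme} and fix $i$. The maps $\psi=T_i^*\phi_i(\cdot)T_i$ and $\phi-\psi=\sum_{j\ne i}T_j^*\phi_j(\cdot)T_j$ are completely positive, so $\psi=V^*D\pi(\cdot)V$ with $D\in\pi(\mathcal A)'$, $0\le D\le I$, and $V^*DV=\psi(1)=T_i^*T_i$ is invertible. Take $Y$ as in the hypothesis and put $G=V^*YV$. Since $YL=L$ and $VV^*$ is the projection onto $L$, we have $YV=VG$ and $G$ is surjective. Also $G^*G=V^*Y^*YV=T_i^*T_i$ is invertible, so $G$ is injective, hence invertible. Now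
\[
T_i^*\phi_i(a)T_i=V^*Y^*Y\pi(a)V=V^*Y^*\pi(a)YV=G^*V^*\pi(a)VG=G^*\phi(a)G .
\]
With the invertible operator $U=GT_i^{-1}$ this reads $\phi_i(a)=U^*\phi(a)U$, and $a=1$ gives $U^*U=I$. An invertible isometry is unitary.

(ii) Multiplying $R$ by a positive scalar does not change $RL$, so we may assume $cI\le R^2\le\frac12I$ with $c>0$. Put $R_1=R$ and $R_2=(I-R^2)^{1/2}$, both in $\pi(\mathcal A)'$, and $T_j=(V^*R_j^2V)^{1/2}$. Then $T_1^2\ge cI$, $T_2^2\ge\frac12I$ and $T_1^2+T_2^2=I$. The maps $\phi_j(a)=T_j^{-1}V^*R_j\pi(a)R_jVT_j^{-1}$ are unital and completely positive, and $\phi=T_1\phi_1(\cdot)T_1+T_2\phi_2(\cdot)T_2$. So $\phi_1=U^*\phi(\cdot)U$ for a unitary $U$. With the invertible operator $G=UT_1$,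
\[
(RV)^*\pi(a)(RV)=T_1\phi_1(a)T_1=(VG)^*\pi(a)(VG)\qquad(a\in\mathcal A).
\]
Applying this to $b^*a$ gives $\langle\pi(a)RV\xi,\pi(b)RV\eta\rangle=\langle\pi(a)VG\xi,\pi(b)VG\eta\rangle$ for all $a,b\in\mathcal A$ and $\xi,\eta\in\mathcal H$. Hence $\pi(a)RV\xi\mapsto\pi(a)VG\xi$ extends to a well-defined linear isometry $W$ between the closed spans of these two families. The first span is the image under $R$ of the span of $\pi(\mathcal A)V\mathcal H$, which is dense because $R$ is invertible; the second is the span of $\pi(\mathcal A)V\mathcal H$ itself because $G\mathcal H=\mathcal H$. So $W$ is a unitary on $\mathcal K$. It satisfies $W\pi(b)=\pi(b)W$ on the vectors $\pi(a)RV\xi$, so $W\in\pi(\mathcal A)'$. Finally $a=1$ gives $WRV=VG$, and therefore $WRL=VG\mathcal H=L$.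
\end{proof}

\begin{corollary}\label{cor:hom}
Every $*$-homomorphism $\pi:\mathcal A\to\mathcal B(\mathcal H)$ is $C^*$-extreme.
\end{corollary}

\begin{proof}
The pair $(\pi,I)$ is a minimal dilation with $L=\mathcal H$. If $D=V^*DV$ is invertible, then $Y=D^{1/2}$ satisfies the hypothesis of Lemma~\ref{lem:criterion}(i).
\end{proof}

To find a $C^*$-extreme map that is not multiplicative we need a proper subspace $L$ and a commutant that contains many operators mapping $L$ onto $L$, although $\pi(\mathcal A)$ itself does not leave $L$ invariant. The Hardy space inside $L^2$ is such a subspace.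

\section{The Toeplitz map}\label{sec:toeplitz}

Let $L^p=L^p([0,1],dx)$, regard $C[0,1]$ as a subalgebra of $L^\infty$, and let $M_d$ be multiplication by $d\in L^\infty$ on $L^2$. Put $z(x)=e^{2\pi ix}$, so $z\in C[0,1]$ and $(z^n)_{n\in\mathbb Z}$ is an orthonormal basis of $L^2$. The Hardy space $H^2$ is the closed span of the $z^n$ with $n\ge0$, and $H^\infty=L^\infty\cap H^2$; via $x\mapsto e^{2\pi ix}$ these are the usual Hardy spaces of the circle. If $h\in H^\infty$, then $hz^n\in H^2$ for $n\ge0$, so $M_hH^2\subset H^2$ by continuity. Let $V:H^2\to L^2$ be the inclusion. The \emph{Toeplitz operator} with symbol $d\in L^\infty$ is $T_d=V^*M_dV$, and $S=T_z$ is the unilateral shift $z^n\mapsto z^{n+1}$. It satisfies $S^*S=I$, while $SS^*\ne I$ because $S^*1=0$.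

The map $g\mapsto T_g$ on $C[0,1]$ is unital and completely positive, and it is not multiplicative: $T_{z\bar z}=I\neq SS^*=T_zT_{\bar z}$. The following decomposition shows why it is nevertheless $C^*$-extreme.

\begin{example}\label{ex:hand}
Let $d=\frac1{10}(5+2z+2\bar z)$, so that $\frac1{10}\le d\le\frac9{10}$. The splitting $T_g=T_{dg}+T_{(1-d)g}$ is a $C^*$-convex decomposition with coefficients $T_d^{1/2}$, $T_{1-d}^{1/2}$ and first component $\phi_1(g)=T_d^{-1/2}T_{dg}T_d^{-1/2}$. We look for a unitary $U$ with $\phi_1(g)=U^*T_gU$. By Lemma~\ref{lem:criterion} we should write $d=|h|^2$ with $hH^2=H^2$. There are three obvious candidates.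

The choice $h=d^{1/2}$ fails. If $d^{1/2}H^2\subset H^2$, then $d^{1/2}\in H^2$, and a real function in $H^2$ is constant, since its Fourier coefficients satisfy $c_n=\overline{c_{-n}}=0$ for $n>0$.

The choice $h=(1+2z)/\sqrt{10}$ has $|h|^2=d$ and $hH^2\subset H^2$, but $T_h=(I+2S)/\sqrt{10}$ is not onto, because $I+2S^*$ annihilates $\sum_{n\ge0}(-\frac12)^nz^n$. The reason is the zero of $1+2w$ inside the unit disc.

The choice $h=(2+z)/\sqrt{10}$ also has $|h|^2=d$, and $G=T_h=(2I+S)/\sqrt{10}$ is invertible because $\|S\|=1<2$. From $M_hV=VG$ we get $T_{dg}=V^*M_h^*M_gM_hV=G^*T_gG$, so $U=GT_d^{-1/2}$ is the required unitary. For the second component, $1-d=|2-z|^2/10$ and $G'=(2I-S)/\sqrt{10}$ plays the same role.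
\end{example}

Three facts extend the example to all decompositions: the commutant consists of multiplication operators, invertibility of $T_d$ forces $d$ to be bounded below, and such a $d$ always has a factor $h$ of the third kind.

\begin{lemma}\label{lem:hardy}
\begin{enumerate}
\item[(i)] An operator $D\in\mathcal B(L^2)$ that commutes with $M_g$ for all $g\in C[0,1]$ equals $M_d$ for some $d\in L^\infty$.
\item[(ii)] If $d\in L^\infty$ is real and $T_d\ge cI$, then $d\ge c$ almost everywhere.
\item[(iii)] If $d\in L^\infty$ and $d\ge c>0$ almost everywhere, there is $h\in H^\infty$ with $1/h\in H^\infty$ and $|h|^2=d$ almost everywhere.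
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Put $d=D1\in L^2$. For $g\in C[0,1]$ we have $Dg=DM_g1=gd$, so $\int|d|^2|g|^2\le\|D\|^2\int|g|^2$. Thus the integrable function $\|D\|^2-|d|^2$ has nonnegative integral against every nonnegative continuous function, and so $|d|\le\|D\|$ almost everywhere. The bounded operators $D$ and $M_d$ agree on the dense subspace $C[0,1]$.

(ii) The hypothesis says $\int d|f|^2\ge c\int|f|^2$ for $f\in H^2$. If $p$ is a trigonometric polynomial, then $z^Np\in H^2$ for large $N$ and $|z^Np|=|p|$, so the inequality holds for $p$, and by density for all $f\in L^2$. For the indicator function of $\{d<c\}$ it reads $\int_{\{d<c\}}(d-c)\ge0$, so this set is null.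

(iii) The function $u=\log d$ is real and bounded. For $|w|<1$ define
\[
F(w)=\frac12\int_0^1\frac{z(x)+w}{z(x)-w}\,u(x)\,dx .
\]
This function is holomorphic on the unit disc, and since the real part of the kernel is the Poisson kernel, $\operatorname{Re}F$ is one half of the Poisson integral of $u$. Recall two textbook facts, both forms of Fatou's theorem: the Poisson integral of $u\in L^\infty$ is bounded by $\|u\|_\infty$ and has radial limit $u(x)$ at $z(x)$ for almost every $x$; and a bounded holomorphic function on the disc has radial limits almost everywhere, which form a function in $H^\infty$. Since $|e^{\pm F}|=e^{\pm\operatorname{Re}F}$, both $e^F$ and $e^{-F}$ are bounded. Their boundary functions lie in $H^\infty$ and have product $1$; call them $h$ and $1/h$. Then $|h|^2=e^u=d$ almost everywhere.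
\end{proof}

The argument for $C^*$-extremality uses only these facts, so it applies to any algebra acting on $L^2$ by multiplications, provided all continuous functions occur.

\begin{proposition}\label{prop:toeplitz}
Let $\mathcal A$ be a unital commutative $C^*$-algebra and $\rho:\mathcal A\to L^\infty$ a $*$-homomorphism whose range contains $C[0,1]$. Then $\phi(a)=T_{\rho(a)}$ is a $C^*$-extreme point of $UCP_{H^2}(\mathcal A)$ and is not a $*$-homomorphism.
\end{proposition}

\begin{proof}
Put $\pi(a)=M_{\rho(a)}$, so $\phi=V^*\pi(\cdot)V$ is unital and completely positive. If $\rho(a)=z$, then $\phi(aa^*)=T_{|z|^2}=I\ne SS^*=\phi(a)\phi(a)^*$, so $\phi$ is not a $*$-homomorphism.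

The dilation $(\pi,V)$ is minimal: $\pi(\mathcal A)H^2$ contains $\bar z^nH^2$ for all $n\ge0$, hence all trigonometric polynomials. We verify the hypothesis of Lemma~\ref{lem:criterion}(i) with $L=H^2$. Let $D\in\pi(\mathcal A)'$ with $0\le D\le I$ and $V^*DV$ invertible. Since $\pi(\mathcal A)$ contains $M_g$ for all $g\in C[0,1]$, Lemma~\ref{lem:hardy}(i) gives $D=M_d$, and $0\le d\le1$. The positive invertible operator $T_d=V^*DV$ satisfies $T_d\ge cI$ for some $c>0$, so $d\ge c$ almost everywhere by (ii). Let $h$ be as in (iii) and $Y=M_h$. Then $Y$ commutes with the multiplication operators $\pi(a)$, and $Y^*Y=M_{|h|^2}=D$. Both $M_h$ and its inverse $M_{1/h}$ map $H^2$ into $H^2$, so $YH^2=H^2$.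
\end{proof}

\begin{remark}\label{rem:range}
The hypothesis on the range of $\rho$ cannot be dropped. Let $B=[0,\frac12)$, $\mathcal A=\mathbb C^2$ and $\rho(\alpha,\beta)=\alpha1_B+\beta(1-1_B)$. The Fourier coefficients of $1_B$ are $c_0=\frac12$ and $c_n=(1-(-1)^n)/(2\pi in)$ for $n\ne0$. The operator $A=T_{1_B}$ is not a projection, since $\langle A1,1\rangle=\frac12=\|1_B\|^2$ while $\|A1\|^2=\sum_{n\ge0}|c_n|^2<\|1_B\|^2$. By Lemma~\ref{lem:atomic} below, $(\alpha,\beta)\mapsto\alpha A+\beta(I-A)$ is not $C^*$-extreme.
\end{remark}

\section{Homomorphisms into $L^\infty$ and the existence proofs}\label{sec:extension}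

To apply Proposition~\ref{prop:toeplitz} to $\ell^\infty$ we need a $*$-homomorphism $\rho:\ell^\infty\to L^\infty$ that reaches every continuous function. A copy of $C[0,1]$ sits inside $\ell^\infty$: sample $g$ at the dyadic rationals. We want $\rho$ to undo this sampling. There is no choice about the target: a representation of a commutative algebra on $L^2$ that contains all $M_g$ commutes with them and so acts by multiplication operators, by Lemma~\ref{lem:hardy}(i).

Let $\Lambda=\{(n,k):n\ge0,\ 0\le k<2^n\}$ and $J_{n,k}=[k/2^n,(k+1)/2^n)$. A bounded family $a=(a(n,k))$ on $\Lambda$ defines step functions $\Phi_n(a)=\sum_ka(n,k)1_{J_{n,k}}$. Each $\Phi_n$ is a $*$-homomorphism, and if $a$ samples a continuous function $g$, then $\Phi_n(a)\to g$ uniformly. It is tempting to take a weak-$*$ cluster point $\Phi$ of $(\Phi_n)$, but multiplicativity is lost in the limit. For $a(n,k)=(-1)^k$ the functions $\Phi_n(a)$, $n\ge1$, are the Rademacher functions; they are orthonormal and uniformly bounded, so they tend to $0$ weak-$*$. Thus $\Phi(a)=0$, while $\Phi(a^2)=\Phi(1)=1$. What survives is positivity.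 The remedy is the one that produces characters from states: pass to an extreme point of the set of positive maps that invert the sampling.

We need one fact on multiplicative domains (Choi): if $\rho$ is unital and completely positive and $\rho(c^*c)=\rho(c)^*\rho(c)$, then $\rho(ac)=\rho(a)\rho(c)$ for all $a$. Indeed, write $\rho=V_0^*\sigma(\cdot)V_0$ and $Z=(I-V_0V_0^*)\sigma(c)V_0$. Then $Z^*Z=\rho(c^*c)-\rho(c)^*\rho(c)=0$, so $\rho(ac)-\rho(a)\rho(c)=V_0^*\sigma(a)Z=0$.

\begin{lemma}\label{lem:rho}
Let $\mathcal A$ be a unital commutative $C^*$-algebra and $\iota:C[0,1]\to\mathcal A$ a $*$-homomorphism. Suppose that for every $(n,k)\in\Lambda$ there is a character $\chi_{n,k}$ of $\mathcal A$ with $\chi_{n,k}(\iota(g))=g(k/2^n)$ for all $g\in C[0,1]$. Then there is a $*$-homomorphism $\rho:\mathcal A\to L^\infty$ with $\rho(\iota(g))=g$ for all $g\in C[0,1]$.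
\end{lemma}

\begin{proof}
Let $\Gamma$ be the set of positive unital linear maps $\Phi:\mathcal A\to L^\infty$ with $\Phi(\iota(g))=g$ for all $g\in C[0,1]$.

\emph{$\Gamma$ is compact and convex.} Positive unital maps $\mathcal A\to L^\infty$ are completely positive, hence contractive, so
\[
\Gamma\subset\Pi=\prod_{a\in\mathcal A}\{f\in L^\infty:\|f\|\le\|a\|\}.
\]
Give $L^\infty=(L^1)^*$ the weak-$*$ topology and $(L^\infty)^{\mathcal A}$ the product topology, which is locally convex and Hausdorff. Then $\Pi$ is compact by the theorems of Banach--Alaoglu and Tychonoff. Linearity, $\Phi(1)=1$, $\Phi(\iota(g))=g$, and positivity (that is, $\int\Phi(a)f\ge0$ for $a\ge0$ and $0\le f\in L^1$) are closed convex conditions.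

\emph{$\Gamma$ is nonempty.} This is where the characters are used. Put $\Phi_n(a)=\sum_{k=0}^{2^n-1}\chi_{n,k}(a)1_{J_{n,k}}$. Each $\Phi_n$ is linear, positive, unital and contractive, so $(\Phi_n)$ has a cluster point $\Phi\in\Pi$, which is again linear, positive and unital. By uniform continuity of $g$, the functions $\Phi_n(\iota(g))=\sum_kg(k/2^n)1_{J_{n,k}}$ converge to $g$ in norm. So their weak-$*$ cluster point $\Phi(\iota(g))$ equals $g$, and $\Phi\in\Gamma$.

\emph{An extreme point of $\Gamma$ is multiplicative.} By the Krein--Milman theorem $\Gamma$ has an extreme point $\rho$. Fix $a\in\mathcal A$ with $0\le a\le1$ and let $\Delta(b)=\rho(ab)-\rho(a)\rho(b)$ measure the failure of multiplicativity. We show $\rho\pm\Delta\in\Gamma$. For $b\ge0$,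
\[
(\rho+\Delta)(b)=\rho(ab)+(1-\rho(a))\rho(b)\ge0,\qquad(\rho-\Delta)(b)=\rho((1-a)b)+\rho(a)\rho(b)\ge0,
\]
because products of positive elements are positive in the commutative algebras $\mathcal A$ and $L^\infty$. Also $\Delta(1)=0$. For $c=\iota(g)$ we have $\rho(c^*c)=|g|^2=\rho(c)^*\rho(c)$, so the fact on multiplicative domains gives $\Delta(\iota(g))=0$. Hence $\rho\pm\Delta\in\Gamma$, and $\rho=\frac12(\rho+\Delta)+\frac12(\rho-\Delta)$ forces $\Delta=0$. The elements $a$ with $0\le a\le1$ span $\mathcal A$, so $\rho$ is multiplicative, and it preserves adjoints because it is positive.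
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linfty}]
The set $\Lambda$ is countably infinite, so $\ell^\infty\cong\ell^\infty(\Lambda)$. Put $\iota(g)(n,k)=g(k/2^n)$ and $\chi_{n,k}(a)=a(n,k)$. Lemma~\ref{lem:rho} gives a $*$-homomorphism $\rho:\ell^\infty\to L^\infty$ with $\rho(\iota(g))=g$, and by Proposition~\ref{prop:toeplitz} the map $\phi(a)=T_{\rho(a)}$ is a $C^*$-extreme point of $UCP_{H^2}(\ell^\infty)$ that is not a $*$-homomorphism. Every infinite-dimensional separable $\mathcal H$ is unitarily equivalent to $H^2$, and conjugation by a unitary $H^2\to\mathcal H$ preserves both properties.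
\end{proof}

\begin{remark}\label{rem:singular}
The map $\phi$ is singular in a strong sense: it vanishes on $c_0$. Let $e\in\ell^\infty(\Lambda)$ be the indicator of a point $(n,k)$ and $g(x)=x-k/2^n$. Then $e\,\iota(g)=0$, so $\rho(e)g=0$, and $\rho(e)=0$ because $g\ne0$ almost everywhere. The finitely additive measure $E\mapsto\phi(1_E)$ therefore vanishes on finite sets and has total mass $I$, so $\phi$ is not normal, as facts (b) and (c) require. Fact (a) does not apply either: the range of $\phi$ contains $S$ and $S^*$, which do not commute.
\end{remark}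

The same construction works whenever the spectrum of the algebra maps onto $[0,1]$.

\begin{proposition}\label{prop:exist}
If $X$ is a compact Hausdorff space that is not scattered and $\mathcal H$ is separable and infinite-dimensional, then $UCP_{\mathcal H}(C(X))$ has a $C^*$-extreme point that is not a $*$-homomorphism.
\end{proposition}

\begin{proof}
By a theorem of Pe{\l}czy\'nski and Semadeni \cite{PS}, a compact Hausdorff space that is not scattered admits a continuous surjection $q:X\to[0,1]$. Put $\iota(g)=g\circ q$, choose $x_{n,k}\in q^{-1}(k/2^n)$, and let $\chi_{n,k}$ be evaluation at $x_{n,k}$. Then Lemma~\ref{lem:rho} and Proposition~\ref{prop:toeplitz} apply to $\mathcal A=C(X)$, and $\mathcal H\cong H^2$.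
\end{proof}

\section{Finite-dimensional Hilbert spaces}\label{sec:finite}

The following result is due to Farenick and Morenz; we include a proof.

\begin{proposition}\label{prop:finite}
If $X$ is a compact Hausdorff space and $\dim\mathcal H<\infty$, then every $C^*$-extreme point of $UCP_{\mathcal H}(C(X))$ is a $*$-homomorphism.
\end{proposition}

We must show that $L=V\mathcal H$ is invariant under $\pi(C(X))$, and it is enough to show invariance under each projection $E$ in the von Neumann algebra it generates. The idea is to shrink the component of $L$ in $\ker E$ by a factor $t$. Lemma~\ref{lem:criterion}(ii) says that the position of the deformed subspace relative to $E$ does not change, while in the limit $t\to0$ the subspace becomes invariant under $E$.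

For $\mathcal H=\mathbb C$ this can be seen directly. Here $\phi$ is integration against a probability measure $m$, the space $\mathcal K$ is $L^2(m)$, $L$ consists of the constants, and $E$ is multiplication by an indicator $1_B$. The deformed line is spanned by $1_B+t1_{X\setminus B}$, and a unit vector $v_t$ on it has
\[
p_t=\|Ev_t\|^2=\frac{m(B)}{m(B)+t^2(1-m(B))}.
\]
If $0<m(B)<1$, then $p_t(1-p_t)$ is positive at $t=1$ and tends to $0$ as $t\to0$. It cannot then be independent of $t$, so a $C^*$-extreme $m$ takes only the values $0$ and $1$. In general the number $p_t(1-p_t)$ is replaced by a trace.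

\begin{proof}
Let $\mathcal A=C(X)$, let $\phi$ be $C^*$-extreme with minimal dilation $(\pi,V)$ on $\mathcal K$, and put $L=V\mathcal H$, a finite-dimensional subspace. Since $\pi(\mathcal A)$ is commutative, $\pi(\mathcal A)\subset\pi(\mathcal A)'$ and so $\pi(\mathcal A)''\subset\pi(\mathcal A)'$. Let $E\in\pi(\mathcal A)''$ be a projection. For the projection $P$ onto a finite-dimensional subspace of $\mathcal K$ put
\[
\tau(P)=\operatorname{Tr}\bigl(PEP-(PEP)^2\bigr)=\operatorname{Tr}(Z^*Z),\qquad Z=(I-P)EP;
\]
the two expressions agree because $PEP-PEPEP=PE(I-P)EP$. Thus $\tau(P)=0$ if and only if $E$ leaves the range of $P$ invariant.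

\emph{The trace is constant along the deformation.} For $0<t\le1$ let $R_t=E+t(I-E)$, $L_t=R_tL$, and let $P_t$ be the projection onto $L_t$; so $L_1=L$. The operator $R_t$ is positive, invertible, and lies in $\pi(\mathcal A)'$. Lemma~\ref{lem:criterion}(ii) gives a unitary $W\in\pi(\mathcal A)'$ with $L_t=W^*L$, that is, $P_t=W^*P_1W$. Since $E\in\pi(\mathcal A)''$, it commutes with $W$. Hence $P_tEP_t=W^*P_1EP_1W$ and $\tau(P_t)=\tau(P_1)$.

\emph{The limit $t\to0$.} The operator $R_0=E$ may collapse part of $L$, so we rescale that part first. Choose a basis $e_1,\dots,e_r$ of $L\cap\ker E$ and extend it by $f_1,\dots,f_s$ to a basis of $L$. Since $R_te_i=te_i$, the space $L_t$ is spanned by the vectors $e_i$ and $Ef_j+t(I-E)f_j$. As $t\to0$ these converge to $e_i$ and $Ef_j$, which are linearly independent: if $\sum\alpha_ie_i+\sum\beta_jEf_j=0$, applying $E$ gives $\sum\beta_jf_j\in L\cap\ker E$, so all $\beta_j=0$ and then all $\alpha_i=0$. Let $L_0$ be their span and $P_0$ the projection onto it. For $0\le t\le1$ let $N_t:\mathbb C^{r+s}\to\mathcal K$ send the standard basis to the spanning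 vectors of $L_t$. Each $N_t$ is injective, $P_t=N_t(N_t^*N_t)^{-1}N_t^*$, and $N_t\to N_0$ in norm; so $P_t\to P_0$ in norm. All $L_t$ lie in the finite-dimensional space $L+EL$, and all the operators $P_tEP_t-(P_tEP_t)^2$ are supported there, so their traces converge: $\tau(P_t)\to\tau(P_0)$. Finally $EL_0\subset L_0$, since $Ee_i=0$ and $E(Ef_j)=Ef_j$; thus $\tau(P_0)=0$.

\emph{Conclusion.} We have $\tau(P_1)=0$, that is, $EL\subset L$. By the spectral theorem, the von Neumann algebra $\pi(\mathcal A)''$ is the norm-closed span of its projections, so $\pi(\mathcal A)L\subset L$. Minimality gives $L=\mathcal K$. Hence $V$ is unitary and $\phi=V^*\pi(\cdot)V$ is a $*$-homomorphism.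
\end{proof}

\begin{remark}\label{rem:finite}
Commutativity was used to have $E$ in both $\pi(\mathcal A)'$ and $\pi(\mathcal A)''$. Without it the statement fails: the state $a\mapsto a_{11}$ on $M_2(\mathbb C)$ has a minimal dilation with commutant $\mathbb CI$, so it is $C^*$-extreme by Lemma~\ref{lem:criterion}(i), and it is not multiplicative. Finite dimension was used for the trace and for the limit. For the Toeplitz map take $E=M_{1_B}$ with $B$ and $c_n$ as in Remark~\ref{rem:range}, and let $P$ be the projection onto $H^2$. Then $\|(I-P)Ez^k\|^2=\sum_{j>k}|c_{-j}|^2$ for $k\ge0$, so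
\[
\tau(P)=\sum_{j\ge1}j|c_{-j}|^2=\frac1{\pi^2}\sum_{j\text{ odd}}\frac1j=\infty,
\]
and the invariant carries no information.
\end{remark}

\section{Scattered spaces}\label{sec:scattered}

The Toeplitz example rests on Lebesgue measure, which has no atoms. On a scattered space every measure is atomic, so every map in $UCP_{\mathcal H}(C(X))$ is a sum of point evaluations with operator weights, as the normal maps on $\ell^\infty$ are. We prove this and then show that $C^*$-extremality forces the weights to be projections. A finite Borel measure on $X$ is \emph{regular} if for every Borel set $B$ and $\varepsilon>0$ there are a compact $K\subset B$ and an open $O\supset B$ with $O\setminus K$ of measure less than $\varepsilon$. The Riesz representation theorem identifies $C(X)^*$ isometrically with the regular complex Borel measures, positive functionals corresponding to positive measures.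

\begin{lemma}\label{lem:measure}
Let $X$ be a scattered compact Hausdorff space and $m$ a finite positive regular Borel measure on $X$. Then $m(X\setminus C)=0$, where $C=\{x:m(\{x\})>0\}$ is countable.
\end{lemma}

\begin{proof}
The set $C$ is countable because $m$ is finite. The measure $m'(B)=m(B\setminus C)$ is regular because $m'\le m$, and $m'(\{x\})=0$ for all $x$. Let $K$ be the complement of the union of all open $m'$-null sets. A compact subset of $X\setminus K$ is covered by finitely many open null sets, so $m'(X\setminus K)=0$ by regularity. Suppose $m'\ne0$. Then $K$ is closed and nonempty, so it has an isolated point $s$, say $O\cap K=\{s\}$ with $O$ open. But then $m'(O)=m'(\{s\})=0$, which contradicts $s\in K$.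
\end{proof}

\begin{lemma}\label{lem:weights}
Let $X$ be a scattered compact Hausdorff space, $\mathcal H\ne0$ separable and $\phi\in UCP_{\mathcal H}(C(X))$. There are a countable set $C\subset X$ and positive operators $A_x$ $(x\in C)$ with
\begin{equation}\label{eq:atomic}
\phi(f)=\sum_{x\in C}f(x)A_x\quad(f\in C(X)),\qquad\sum_{x\in C}A_x=I,
\end{equation}
both sums converging weakly.
\end{lemma}

\begin{proof}
For $\xi,\eta\in\mathcal H$ let $m_{\xi,\eta}$ be the regular complex measure with $\int f\,dm_{\xi,\eta}=\langle\phi(f)\xi,\eta\rangle$. It depends sesquilinearly on $(\xi,\eta)$, $\|m_{\xi,\eta}\|\le\|\xi\|\|\eta\|$, and $m_{\xi,\xi}\ge0$. Each $m_{\xi,\xi}$ lives on a countable set; separability lets us find one set for all $\xi$. Let $(\epsilon_j)_{j\ge1}$ be an orthonormal basis (finite or countable), $m=\sum_j2^{-j}m_{\epsilon_j,\epsilon_j}$, and let $C$ be the set of atoms of $m$. By Lemma~\ref{lem:measure}, $m(X\setminus C)=0$, so $m_{\epsilon_j,\epsilon_j}(X\setminus C)=0$ for all $j$. If $\xi=\sum_{j\le N}\alpha_j\epsilon_j$ and $f\ge0$, the Cauchy--Schwarz inequality gives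
\[
\langle\phi(f)\xi,\xi\rangle=\Bigl\|\sum_{j\le N}\alpha_j\phi(f)^{1/2}\epsilon_j\Bigr\|^2\le\|\xi\|^2\sum_{j\le N}\langle\phi(f)\epsilon_j,\epsilon_j\rangle .
\]
Hence $m_{\xi,\xi}\le\|\xi\|^2\sum_{j\le N}m_{\epsilon_j,\epsilon_j}$, and $m_{\xi,\xi}(X\setminus C)=0$. From $m_{\xi,\xi}-m_{\xi',\xi'}=m_{\xi-\xi',\xi}+m_{\xi',\xi-\xi'}$ we get $\|m_{\xi,\xi}-m_{\xi',\xi'}\|\le(\|\xi\|+\|\xi'\|)\|\xi-\xi'\|$, so the same holds for all $\xi\in\mathcal H$. By polarization every $m_{\xi,\eta}$ is concentrated on $C$. The bounded sesquilinear form $(\xi,\eta)\mapsto m_{\xi,\eta}(\{x\})$ defines $A_x\ge0$, and $\langle\phi(f)\xi,\eta\rangle=\sum_{x\in C}f(x)\langle A_x\xi,\eta\rangle$ with absolute convergence. Take $f=1$ for the second identity.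
\end{proof}

The next lemma is the counterpart of fact (b) for $C(X)$. An atomic map leaves much freedom: a single weight $A$ may be split as $B_1+B_2$ in any way, while all other weights are halved. Taking $B_1$ to be a function of $A$, we can bend the part of the spectrum of $A$ inside $(0,1)$, and in particular create an eigenvalue that $A$ does not have.

\begin{lemma}\label{lem:atomic}
Let $X$ be a compact Hausdorff space, $\mathcal H$ separable, and let $\phi\in UCP_{\mathcal H}(C(X))$ have the form \eqref{eq:atomic} with $C\subset X$ countable and $A_x\ge0$. If $\phi$ is $C^*$-extreme, then the $A_x$ are mutually orthogonal projections and $\phi$ is a $*$-homomorphism.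
\end{lemma}

\begin{proof}
Fix $y\in C$ and put $A=A_y$, so $0\le A\le I$. Let $g:[0,1]\to[\frac14,\frac34]$ be a Borel function, and use the Borel functional calculus to define
\[
B_1=g(A)A,\qquad B_2=(I-g(A))A,\qquad T_i=\bigl(B_i+\tfrac12(I-A)\bigr)^{1/2}\quad(i=1,2).
\]
Then $B_1+B_2=A$ and $T_1^2+T_2^2=I$. Also $T_i^2\ge\frac14I$, since $\theta s+\frac12(1-s)\ge\frac14$ for $\theta\ge\frac14$ and $0\le s\le1$. The maps
\[
\phi_i(f)=T_i^{-1}\Bigl(f(y)B_i+\tfrac12\sum_{x\in C\setminus\{y\}}f(x)A_x\Bigr)T_i^{-1}
\]
are positive, hence completely positive; they are unital because $\sum_{x\ne y}A_x=I-A$; and $\phi=T_1\phi_1(\cdot)T_1+T_2\phi_2(\cdot)T_2$. So $\phi_1=U^*\phi(\cdot)U$ for a unitary $U$.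

We compare the weights at $y$. For $\xi\in\mathcal H$, the functional $f\mapsto\langle\phi_1(f)\xi,\xi\rangle=\langle\phi(f)U\xi,U\xi\rangle$ is represented by two finite measures of the form $\sum_{x\in C}\lambda_x\delta_x$, with masses $\langle T_1^{-1}B_1T_1^{-1}\xi,\xi\rangle$ and $\langle AU\xi,U\xi\rangle$ at $y$. Such measures are regular: a Borel set and its complement are each approximated from inside by finite sets. By uniqueness in the Riesz theorem the two measures coincide. Hence
\[
U^*AU=T_1^{-1}B_1T_1^{-1}=\psi(A),\qquad\psi(s)=\frac{g(s)s}{g(s)s+\frac12(1-s)} .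
\]

Suppose that $A$ is not a projection. Then its spectrum contains a point $s_0\in(0,1)$. The function $\gamma(s,c)=\dfrac{c(1-s)}{2s(1-c)}$ is continuous on $(0,1)^2$ with $\gamma(s_0,s_0)=\frac12$, so there is an open interval $J$ with $s_0\in J\subset(0,1)$ and $\frac14\le\gamma\le\frac34$ on $J\times J$. Since $\mathcal H$ is separable, $A$ has at most countably many eigenvalues; choose $c\in J$ that is not one of them. Let $g(s)=\gamma(s,c)$ on $J$ and $g=\frac12$ elsewhere. For $s\in J$,
\[
g(s)s=\frac{c(1-s)}{2(1-c)},\qquad g(s)s+\tfrac12(1-s)=\frac{1-s}{2(1-c)},\qquad\psi(s)=c .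
\]
The spectral projection $1_J(A)$ is nonzero because $J$ is a neighborhood of $s_0$, and $\psi(A)$ equals $c$ on its range. So $c$ is an eigenvalue of $\psi(A)=U^*AU$, hence of $A$, a contradiction.

Thus every $A_x$ is a projection. For $x\ne y$ and $\xi$ in the range of $A_y$, the inequality $A_x+A_y\le I$ gives $\langle A_x\xi,\xi\rangle\le0$, so $A_xA_y=0$. Then $\phi(f)A_y=f(y)A_y$, and so $\phi(f)\phi(f')A_y=f(y)f'(y)A_y=\phi(ff')A_y$ for all $y\in C$. Since $\sum_yA_y=I$, the map $\phi$ is multiplicative.
\end{proof}

The same argument proves fact (b): for a normalized POVM $\mu$ on $\mathbb N$ take $A=\mu(\{y\})$ and $\mu_i(E)=T_i^{-1}\bigl(1_E(y)B_i+\frac12\mu(E\setminus\{y\})\bigr)T_i^{-1}$, and compare the values at $E=\{y\}$.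

\begin{proof}[Proof of Theorem~\ref{thm:sharp} and Corollary~\ref{cor:linfty}]
If $X$ is not scattered and $\dim\mathcal H=\infty$, Proposition~\ref{prop:exist} provides a $C^*$-extreme point that is not a $*$-homomorphism. If $\dim\mathcal H<\infty$, there is none by Proposition~\ref{prop:finite}. If $X$ is scattered, there is none by Lemmas~\ref{lem:weights} and~\ref{lem:atomic}. This proves the theorem.

The algebra $\ell^\infty$ is $C(\beta\mathbb N)$, where $\beta\mathbb N$ is its spectrum. By Theorem~\ref{thm:linfty} and the scattered case just treated, $\beta\mathbb N$ is not scattered, and Theorem~\ref{thm:sharp} for $X=\beta\mathbb N$ is the corollary.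
\end{proof}

\begin{thebibliography}{9}

\bibitem{Arveson}
Arveson, \emph{Subalgebras of $C^*$-algebras I}.

\bibitem{BBK}
Tathagata Banerjee, B V Rajarama Bhat, and Manish Kumar, \emph{$C^*$-extreme points of positive operator valued measures and unital completely positive maps}, arXiv:2006.07076 (2020).

\bibitem{PS}
Pe{\l}czy\'nski and Semadeni, \emph{Spaces of continuous functions III}, Studia Math. 18 (1959).

\end{thebibliography}
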